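\title{An Andr\'asfai--Erd\H{o}s--S\'os theorem for the positive co-degree of $\mathcal{K}_{\ell+1}^{3}$-free $3$-graphs}

\begin{abstract}
A $3$-graph is $\mathcal{K}_{\ell+1}^{3}$-free if no $\ell+1$ of its vertices have all their pairs covered by edges. Put $f(3)=2/7$ and $f(\ell)=\frac{3\ell-7}{3\ell-1}$ for $\ell\ge 4$. Hou, Li, Yang, Zeng and Zhang proved that a $\mathcal{K}_{\ell+1}^{3}$-saturated $3$-graph on $n$ vertices with minimum positive co-degree greater than $f(\ell)n$ is $\ell$-partite. We show that saturation is not needed: the conclusion holds for every $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph. We also settle the case of equality, where exactly one $3$-graph fails to be $\ell$-partite, and for $\ell=3$ we determine the threshold exactly for every $n\ge 6$.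
\end{abstract}

\section{Introduction}

An \emph{$r$-graph} $\mathcal{H}$ is a collection of $r$-subsets, called edges, of a finite vertex set $V$. For $\ell\ge r\ge 2$ let $\mathcal{K}_{\ell+1}^{r}$ be the family of all $r$-graphs $F$ with at most $\binom{\ell+1}{2}$ edges such that, for some $(\ell+1)$-set $S$, every pair of vertices of $S$ is covered by (contained in) an edge of $F$. An $r$-graph is \emph{$\mathcal{K}_{\ell+1}^{r}$-free} if it contains no member of the family as a subgraph, and it is \emph{$\ell$-partite} if its vertex set splits into $\ell$ parts so that every edge has at most one vertex in each part. Among any $\ell+1$ vertices of an $\ell$-partite $r$-graph two lie in the same part and are not covered, so $\ell$-partite $r$-graphs are $\mathcal{K}_{\ell+1}^{r}$-free. We ask for a degree condition under which the converse holds.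

For $r=2$ the family consists of the clique $K_{\ell+1}$, and the condition is given by the following theorem, which is also our main tool.

\begin{theorem}[Andr\'asfai, Erd\H{o}s and S\'os \cite{AES}]\label{thm:AES}
Let $q\ge 2$. A $K_{q+1}$-free graph on $m$ vertices with minimum degree greater than $\frac{3q-4}{3q-1}m$ is $q$-colorable.
\end{theorem}

For $r=3$ the \emph{co-degree} $d_{\mathcal{H}}(uv)$ of a pair $uv$ is the number of edges that contain it. The minimum over all pairs carries no information here, because a $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph on more than $\ell$ vertices has an uncovered pair. One therefore looks only at covered pairs: the \emph{minimum positive co-degree} $\delta_2^{+}(\mathcal{H})$ is the largest $k$ such that every pair contained in some edge is contained in at least $k$ edges. (A $3$-graph without edges is $\ell$-partite, and we leave it aside.) The complete $\ell$-partite $3$-graph with $\ell$ parts of size $n/\ell$ has $\delta_2^{+}=\frac{\ell-2}{\ell}n$. How large can $\delta_2^{+}$ be for a $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph that is not $\ell$-partite?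 A family of examples suggests the answer.

\subsection*{Blow-ups of $C_5\vee K_{\ell-2}$}

The \emph{join} $G_1\vee G_2$ of two graphs is their disjoint union together with all edges between them; its chromatic number is the sum of the two chromatic numbers. For $\ell\ge 2$ let $W_\ell(a,b)$ be the graph whose vertex set is the union of independent classes $A_1,\dots,A_5$ of size $a>0$ and $B_1,\dots,B_{\ell-2}$ of size $b>0$, and whose edges are all pairs between $A_i$ and $A_{i+1}$ (indices modulo $5$), all pairs between $A_i$ and $B_j$, and all pairs between $B_j$ and $B_{j'}$ for $j\ne j'$. For $\ell=2$ there are no classes $B_j$ and $b$ plays no role. The largest cliques consist of two vertices from consecutive classes $A_i,A_{i+1}$ and one vertex from each $B_j$, so they have $\ell$ vertices, while the chromatic number is $3+(\ell-2)=\ell+1$.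

Let $\ell\ge3$ and $n=5a+(\ell-2)b$. Consecutive classes $A_i,A_{i+1}$ have no common neighbor in $\bigcup_i A_i$, so the number of triangles on an edge of $W_\ell(a,b)$ is
\begin{equation}\label{eq:codegrees}
\begin{array}{lll}
(\ell-2)b & \text{for an edge between } A_i \text{ and } A_{i+1} & \text{(type } AA),\\
2a+(\ell-3)b & \text{for an edge between } A_i \text{ and } B_j & \text{(type } AB),\\
5a+(\ell-4)b & \text{for an edge between } B_j \text{ and } B_{j'} & \text{(type } BB,\ \text{only for } \ell\ge4).
\end{array}
\end{equation}
These are the positive co-degrees of the $3$-graph formed by all triangles. Fix $n$ and let $a$ grow. If $\ell\ge4$, the $BB$ value $n-2b$ grows and the $AB$ value $2a+\frac{\ell-3}{\ell-2}(n-5a)$ falls; they meet at $b=3a$, where $n=(3\ell-1)a$, both equal $(3\ell-7)a$, and the $AA$ value $(3\ell-6)a$ is larger. If $\ell=3$ there is no edge of type $BB$; the $AB$ value $2a$ grows, the $AA$ value $n-5a$ falls, and they meet at $b=2a$, where $n=7a$ and both equal $2a$. This leads to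
\[
f(\ell)=\begin{cases} 2/7, & \ell=3,\\[2pt] \dfrac{3\ell-7}{3\ell-1}, & \ell\ge 4,\end{cases}
\]
and explains why $f(3)$ exceeds the value $1/4$ of the second formula. Let $\mathcal{H}^{*}_\ell$ be the $3$-graph of all triangles of $W_\ell(a,3a)$ if $\ell\ge 4$, and of $W_3(a,2a)$ if $\ell=3$. It exists on $n$ vertices exactly when $(3\ell-1)\mid n$, respectively $7\mid n$, and is then determined by $n$.

\subsection*{Results}

A $3$-graph is \emph{$\mathcal{K}_{\ell+1}^{3}$-saturated} if it is a maximal $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph on its vertex set. Hou, Li, Yang, Zeng and Zhang \cite{HLYZZ} proved that for $\ell\ge3$ every $\mathcal{K}_{\ell+1}^{3}$-saturated $3$-graph on $n$ vertices with $\delta_2^{+}>f(\ell)n$ is $\ell$-partite, and that the bounds are best possible. The problem we solve comes from the same paper: \emph{is every $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph on $n$ vertices with $\delta_2^{+}>f(\ell)n$ $\ell$-partite?} One cannot simply add edges until the $3$-graph is saturated: a new edge may cover a pair that was not covered before, that pair then has co-degree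 $1$, and control of $\delta_2^{+}$ is lost. Nevertheless the answer is yes.

\begin{theorem}\label{thm:main}
Let $\ell\ge 3$ and let $\mathcal{H}$ be a $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph on $n$ vertices with $\delta_2^{+}(\mathcal{H})>f(\ell)n$. Then $\mathcal{H}$ is $\ell$-partite.
\end{theorem}

\begin{theorem}\label{thm:equality}
Let $\ell\ge 3$ and let $\mathcal{H}$ be a $\mathcal{K}_{\ell+1}^{3}$-free $3$-graph on $n$ vertices with $\delta_2^{+}(\mathcal{H})\ge f(\ell)n$. Then $\mathcal{H}$ is $\ell$-partite or $\mathcal{H}\cong\mathcal{H}^{*}_\ell$. Conversely, $\mathcal{H}^{*}_\ell$ is $\mathcal{K}_{\ell+1}^{3}$-free, it is not $\ell$-partite, and $\delta_2^{+}(\mathcal{H}^{*}_\ell)=f(\ell)n$.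
\end{theorem}

Thus $f(\ell)$ is sharp, the extremal $3$-graph is unique, and if $(3\ell-1)\nmid n$ (for $\ell=3$: if $7\nmid n$) the non-strict inequality already forces $\mathcal{H}$ to be $\ell$-partite.

\begin{corollary}\label{cor:exact}
For every $n\ge 6$ the maximum of $\delta_2^{+}(\mathcal{H})$ over all $\mathcal{K}_4^{3}$-free $3$-graphs $\mathcal{H}$ on $n$ vertices that are not $3$-partite is exactly $\lfloor 2n/7\rfloor$.
\end{corollary}

Section~\ref{sec:shadow} translates both theorems into a statement about graphs. The method is to color the neighborhood of one vertex with $\ell-1$ colors by Theorem~\ref{thm:AES} and to extend the coloring to the whole graph. Section~\ref{sec:extend} describes the extension and completes Theorem~\ref{thm:main} for $\ell=3$, where every step is visible and short; Section~\ref{sec:large} does the same for $\ell\ge4$. All estimates are proved under the non-strict hypothesis, so that Sections~\ref{sec:AESeq} and~\ref{sec:equality} can follow the cases of equality. Section~\ref{sec:exact} proves Corollary~\ref{cor:exact}.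

\section{Reduction to the shadow graph}\label{sec:shadow}

The \emph{shadow} $G=\partial\mathcal{H}$ is the graph on $V$ whose edges are the pairs covered by edges of $\mathcal{H}$. Let $N(v)$ be the neighborhood of $v$ in $G$. Three facts translate the problem.
\begin{itemize}
\item[(S1)] $\mathcal{H}$ is $\mathcal{K}_{\ell+1}^{3}$-free if and only if $G$ is $K_{\ell+1}$-free. Given a clique $S$ of size $\ell+1$ in $G$, choose one edge of $\mathcal{H}$ through each pair of $S$; these at most $\binom{\ell+1}{2}$ edges form a member of the family. Conversely, the set $S$ of a member contained in $\mathcal{H}$ is a clique of $G$.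
\item[(S2)] $\mathcal{H}$ is $\ell$-partite if and only if $G$ is $\ell$-colorable, since both say that no covered pair lies inside a part.
\item[(S3)] For $uv\in E(G)$ we have $|N(u)\cap N(v)|\ge d_{\mathcal{H}}(uv)\ge\delta_2^{+}(\mathcal{H})$, since the third vertex of an edge of $\mathcal{H}$ through $uv$ is adjacent in $G$ to both $u$ and $v$.
\end{itemize}

\begin{proposition}\label{prop:graph}
Let $\ell\ge3$ and let $G$ be a $K_{\ell+1}$-free graph on $n$ vertices, none of them isolated, in which the two ends of every edge have at least $f(\ell)n$ common neighbors.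
\begin{itemize}
\item[(a)] If the ends of every edge have more than $f(\ell)n$ common neighbors, then $G$ is $\ell$-colorable.
\item[(b)] If $G$ is not $\ell$-colorable, then $G\cong W_\ell(a,3a)$ with $n=(3\ell-1)a$ when $\ell\ge4$, and $G\cong W_3(a,2a)$ with $n=7a$ when $\ell=3$.
\end{itemize}
\end{proposition}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:equality} from Proposition~\ref{prop:graph}]
Let $G=\partial\mathcal{H}$. Deleting the isolated vertices of $G$ does not change $\delta_2^{+}$, does not increase $n$, and does not affect $\ell$-colorability. Theorem~\ref{thm:main} now follows from (S1)--(S3) and part (a).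

Let $\delta_2^{+}(\mathcal{H})\ge f(\ell)n$. If $G$ has isolated vertices, deleting them leaves $n'<n$ vertices and $\delta_2^{+}>f(\ell)n'$, so $\mathcal{H}$ is $\ell$-partite by Theorem~\ref{thm:main}. Suppose that $G$ has none and that $\mathcal{H}$ is not $\ell$-partite. Then $G$ is the graph in part (b). Every edge of $\mathcal{H}$ is a triangle of $G$, and we must show the converse. No triangle of $G$ lies inside $\bigcup_i A_i$, so each triangle has a side of type $AB$ or $BB$. By the computation after \eqref{eq:codegrees}, such a side lies in exactly $f(\ell)n$ triangles of $G$. It lies in at least $f(\ell)n$ edges of $\mathcal{H}$, so all these triangles are edges of $\mathcal{H}$. Hence $\mathcal{H}\cong\mathcal{H}^{*}_\ell$.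

For the converse statement, the numbers in \eqref{eq:codegrees} are positive, so the graph $W_\ell(a,b)$ is the shadow of its $3$-graph of triangles. It is $K_{\ell+1}$-free and not $\ell$-colorable, so (S1) and (S2) apply, and the smallest co-degree in \eqref{eq:codegrees} is $f(\ell)n$ for the chosen $b$.
\end{proof}

\subsection*{Weights and missed sets}

To remove $n$ from the computations we give every vertex the same positive weight and write $\|X\|$ for the total weight of a set $X$. We call such a graph \emph{uniformly weighted}; induced subgraphs inherit the weight, degrees are measured by weight, and $W_\ell(a,b)$ from now on denotes the graph whose classes have \emph{weights} $a$ and $b$. Theorem~\ref{thm:AES} compares the minimum degree with the number of vertices and so holds verbatim for weights. The same is true of the consequence of Tur\'an's theorem that we need: a $K_{q+1}$-free graph on $m$ vertices has at most $(1-\frac1q)\frac{m^2}{2}$ edges, hence minimum degree at most $(1-\frac1q)m$. Because weights are positive, $X\subseteq Y$ and $\|X\|\ge\|Y\|$ imply $X=Y$, and $\|X_1\cup\dots\cup X_k\|=\sum_i\|X_i\|$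 implies that the $X_i$ are pairwise disjoint.

The graphs are dense, so it is more economical to record what a vertex does not see. Let $\nu=\|V\|$ and put
\[
M(v)=V\setminus N(v),\qquad c(v)=\|M(v)\|,\qquad d(v)=\|N(v)\|=\nu-c(v).
\]
Note that $v\in M(v)$. We say that $v$ \emph{misses} the vertices of $M(v)$. Two parameters of a graph with at least one edge govern the proof:
\[
\mu=\max_{xy\in E(G)}\|M(x)\cup M(y)\|,\qquad \omega=\max_{xy\in E(G)}\|M(x)\cap M(y)\|.
\]
The complement of $M(x)\cup M(y)$ is $N(x)\cap N(y)$. We take $\nu=3\ell-1$ for $\ell\ge4$ and $\nu=7$ for $\ell=3$; the hypothesis of Proposition~\ref{prop:graph} then reads $\mu\le6$ for $\ell\ge 4$ and $\mu\le5$ for $\ell=3$, with strict inequality in part (a).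

The \emph{link} of $v$ is the induced subgraph $G[N(v)]$; it has weight $d(v)$. If $G$ is $K_{\ell+1}$-free, links are $K_\ell$-free. For $x\in N(v)$ the pair $xv$ is an edge, so
\begin{equation}\label{eq:link}
\|N(x)\cap N(v)\|\ge\nu-\mu,\qquad \|M(x)\cap N(v)\|=\|M(x)\cup M(v)\|-c(v)\le\mu-c(v).
\end{equation}
The first inequality is a minimum degree condition for the link. Finally, an $\ell$-clique $K$ in a $K_{\ell+1}$-free graph has no common neighbor, that is,
\begin{equation}\label{eq:cover}
\bigcup_{y\in K}M(y)=V .
\end{equation}

One would like to apply Theorem~\ref{thm:AES} to $G$ itself, but the hypothesis bounds $\|M(x)\cup M(y)\|$ and allows a single $c(v)$ to be too large. In $K_{4,3,3}$ every edge lies in at least $3>\frac27\cdot10$ triangles, yet the minimum degree $6$ is below $\frac58\cdot 10$. The hypothesis does speak directly about minimum degrees of links, and we start there.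

\section{Extending a coloring of a link; the case $\ell=3$}\label{sec:extend}

Suppose that the link of $v$ is colored with classes $V_1,\dots,V_{\ell-1}$. It remains to color $M(v)$, and one new color is available. A vertex $w\in M(v)$ with no neighbor in $V_i$ should receive color $i$, and a vertex with neighbors in all classes must receive the new color. The parameter $\omega$ enters because a class $V_i$ is independent and so lies in $M(x)$ for every $x\in V_i$: if $w$ has even one neighbor $x\in V_i$, then what $w$ misses of $V_i$ lies in $M(w)\cap M(x)$ and weighs at most $\omega$. So when $\omega$ is small compared with the classes, $w$ sees either nothing of $V_i$ or most of it.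

\begin{lemma}\label{lem:extend}
Let $\ell\ge3$ and let $G$ be a uniformly weighted graph with $\omega\le1$ and $c(w)<4$ for all $w$. Let $v$ be a vertex and let $N(v)=V_1\cup\dots\cup V_{\ell-1}$ be a partition into independent sets with $\|V_i\|\ge2$ for all $i$. Let $T_0$ be the set of vertices of $M(v)$ that have a neighbor in every $V_i$.
\begin{itemize}
\item[(a)] $\|M(w)\cap V_i\|\le\omega$ for all $w\in T_0$ and all $i$.
\item[(b)] If $G$ is not $\ell$-colorable, then there are adjacent vertices $u,w\in T_0\setminus\{v\}$.
\end{itemize}
\end{lemma}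

\begin{proof}
Part (a) was just shown. For $i\ge1$ let $T_i$ be the set of $w\in M(v)$ with no neighbor in $V_i$. A vertex in $T_i\cap T_j$ with $i\neq j$ would miss $V_i\cup V_j$ and have $c\ge4$, so $T_0,T_1,\dots,T_{\ell-1}$ partition $M(v)$. For $i\ge1$ the set $T_i\cup V_i$ is independent: $V_i$ is independent, there is no edge between $T_i$ and $V_i$, and an edge $ww'$ inside $T_i$ would give $V_i\subseteq M(w)\cap M(w')$, that is $2\le\omega$. So if $T_0$ is independent, then $T_0,\,T_1\cup V_1,\dots,T_{\ell-1}\cup V_{\ell-1}$ is an $\ell$-coloring. An edge inside $T_0$ avoids $v$, since $v$ has no neighbor in $M(v)$.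
\end{proof}

The whole difficulty is now to exclude an edge $uw$ in $T_0$. Both ends see most of every class, so one expects to extend $uw$ to a clique by one vertex from each $V_i$, which gives a $K_{\ell+1}$. The extremal graph shows exactly when this fails.

\begin{example}\label{ex:wheel}
Let $G=W_3(1,2)$ and $v\in A_1$. A vertex of $A_i$ misses $A_i\cup A_{i+2}\cup A_{i-2}$, so $\omega=1$, attained by the edges of type $AA$. The link of $v$ has the classes $V_1=A_2\cup A_5$ and $V_2=B_1$, both of weight $2$, and $T_0=M(v)=A_1\cup A_3\cup A_4$. Take $u\in A_3$ and $w\in A_4$. They are adjacent, $u$ misses $A_5$ and $w$ misses $A_2$. Each misses weight exactly $1$ of $V_1$, and together they miss all of it, so $uw$ has no common neighbor in $V_1$. For $x\in A_2$ and $x'\in A_5$ the vertices $v,x,u,w,x'$ form a $5$-cycle. If $\omega<1$, two vertices of $T_0$ cannot together miss a set of weight $2$ in a class, and this configuration is impossible.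
\end{example}

We now verify the hypotheses of Lemma~\ref{lem:extend} for $\ell=3$.

\begin{lemma}\label{lem:three}
Let $G$ be a uniformly weighted $K_4$-free graph with $\nu=7$, $\mu\le5$ and no isolated vertices.
\begin{itemize}
\item[(a)] Every link is triangle-free with minimum degree at least $2$, and $c(v)\le3$ for all $v$.
\item[(b)] $\|M(x)\cap M(y)\|\le\min\{c(x),c(y)\}-2$ for every edge $xy$. Hence $\omega\le1$; and $\omega<1$ if $\mu<5$.
\item[(c)] If the link of $v$ is not bipartite, then $\mu=5$, $c(v)=2$, and $M(x)\subseteq N(v)$ for all $x\in N(v)$.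
\item[(d)] If $N(v)=V_1\cup V_2$ is a bipartition of the link of $v$, then every $x\in V_i$ has $\|N(x)\cap V_{3-i}\|\ge2$, and $\|V_1\|,\|V_2\|\ge2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The link of $v$ is nonempty, and its minimum degree is at least $7-\mu\ge2$ by \eqref{eq:link}. It therefore has an edge $xy$. The link is triangle-free, so the neighborhoods of $x$ and $y$ in it are disjoint, which gives $d(v)\ge4$ and $c(v)\le3$.

(b) By (a), $xy$ lies in a triangle $xyz$. By \eqref{eq:cover} the sets $M(x)\cup M(y)$ and $M(x)\cup M(z)$ cover $V$, and both contain $M(x)$. With $o=\|M(x)\cap M(y)\|$,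
\[
7\le \|M(x)\cup M(y)\|+\|M(x)\cup M(z)\|-c(x)\le \bigl(c(x)+c(y)-o\bigr)+\mu-c(x).
\]
So $o\le c(y)+\mu-7\le c(y)-2$, and by symmetry $o\le c(x)-2$. With $c(y)\le3$ we get $o\le\mu-4$.

(c) Theorem~\ref{thm:AES} with $q=2$ bounds the minimum degree of the link by $\frac25d(v)$. Hence $d(v)\ge5$ and $c(v)\le2$. Let $x\in N(v)$ and let $y$ be a neighbor of $x$ in the link. Since $vxy$ is a triangle and $G$ is $K_4$-free, $N(x)\cap N(y)\subseteq M(v)$, so
\[
2\le7-\mu\le\|N(x)\cap N(y)\|\le c(v)\le2 .
\]
Equality holds throughout: $\mu=5$, $c(v)=2$ and $M(v)=N(x)\cap N(y)\subseteq N(x)$, which means $M(x)\subseteq N(v)$.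

(d) The neighbors of $x\in V_i$ in the link lie in $V_{3-i}$ and weigh at least $2$. Both classes are nonempty because the link has an edge.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:graph}(a) for $\ell=3$]
Here $\mu<5$, so $\omega<1$ and all links are bipartite by Lemma~\ref{lem:three}(b),(c). Fix any $v$ and a bipartition $V_1,V_2$ of its link. Lemma~\ref{lem:extend} applies. Suppose that $u,w\in T_0$ are adjacent. Together they miss at most $2\omega<2$ of each class. Since $\|V_1\|\ge2$, there is $x_1\in V_1$ adjacent to $u$ and $w$. Since $\|N(x_1)\cap V_2\|\ge2$, there is $x_2\in V_2$ adjacent to $x_1$, $u$ and $w$. Then $\{u,w,x_1,x_2\}$ is a $K_4$, a contradiction. So $G$ is $3$-colorable.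
\end{proof}

\section{The case $\ell\ge4$}\label{sec:large}

The plan is the same, with three differences. The bound on $\omega$ needs a more careful covering argument; a colorable link is guaranteed only at vertices of small degree; and the clique through an edge of $T_0$ has to pass through $\ell-1$ classes, so we must control what the chosen vertices miss of the other classes.

\begin{lemma}\label{lem:large}
Let $\ell\ge4$ and let $G$ be a uniformly weighted $K_{\ell+1}$-free graph with $\nu=3\ell-1$, $\mu\le6$ and no isolated vertices.
\begin{itemize}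
\item[(a)] If $K$ is a clique with $k\ge2$ vertices, then $\|\bigcup_{y\in K}M(y)\|\le\frac12\mu k\le 3k$. Every edge lies in an $\ell$-clique.
\item[(b)] $c(v)\le3+\frac1{\ell-2}\le\frac72$ for all $v$.
\item[(c)] $\omega\le\mu-5$. Hence $\omega\le1$; and $\omega<1$ if $\mu<6$.
\item[(d)] If $c(v)>3$, or if $c(v)=3$ and $\mu<6$, then the link of $v$ is $(\ell-1)$-colorable.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $U=\bigcup_{y\in K}M(y)$. A vertex of $M(y)$ lies in $M(y)\cup M(y')$ for each of the $k-1$ other vertices $y'\in K$. Summing over pairs gives $(k-1)\|U\|\le\binom k2\mu$. For $2\le k\le\ell-1$ the common neighborhood $V\setminus U$ therefore weighs at least $3\ell-1-3(\ell-1)=2>0$, so the clique extends by one vertex.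

(b) The link of $v$ is nonempty, $K_\ell$-free, and has minimum degree at least $3\ell-7$ by \eqref{eq:link}. Tur\'an's theorem gives $3\ell-7\le\frac{\ell-2}{\ell-1}d(v)$. As $3\ell-7=3(\ell-2)-1$, this reads $d(v)\ge3(\ell-1)-\frac{\ell-1}{\ell-2}=3\ell-4-\frac1{\ell-2}$.

(c) Let $wx$ be an edge, $o=\|M(w)\cap M(x)\|$, $c(w)=3+\alpha$, $c(x)=3+\beta$ and $\varepsilon=6-\mu\ge0$. Extend $wx$ to an $\ell$-clique $\{w,x,y_1,\dots,y_{\ell-2}\}$; its missed sets cover $V$ by \eqref{eq:cover}. The total weight is one less than $3\ell$, so if all missed sets weighed $3$ we would get $o\le1$ at once. The numbers $\alpha,\beta$ may have either sign, and we estimate the cover in two ways.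

First, the $y_j$ form a clique with $\ell-2\ge2$ vertices, so (a) gives
\[
3\ell-1\le\|M(w)\cup M(x)\|+\Bigl\|\bigcup_jM(y_j)\Bigr\|\le(6+\alpha+\beta-o)+\bigl(3-\tfrac\varepsilon2\bigr)(\ell-2),
\]
hence $o\le1+\alpha+\beta-\varepsilon$. This suffices when $\alpha+\beta\le0$.

Second, if $w$ misses much, then its neighbors miss little outside $M(w)$: $\|M(y_j)\setminus M(w)\|\le\mu-c(w)=3-\alpha-\varepsilon$. Therefore
\begin{align*}
3\ell-1&\le c(w)+\|M(x)\setminus M(w)\|+\sum_j\|M(y_j)\setminus M(w)\|\\
&\le(3+\alpha)+(3+\beta-o)+(\ell-2)(3-\alpha-\varepsilon),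
\end{align*}
hence $o\le1+\beta-(\ell-3)\alpha-\varepsilon$, and by symmetry $o\le1+\alpha-(\ell-3)\beta-\varepsilon$. Adding the two gives $2o\le2-(\ell-4)(\alpha+\beta)-2\varepsilon$, which suffices when $\alpha+\beta>0$. In both cases $o\le1-\varepsilon=\mu-5$.

(d) The link is $K_\ell$-free with minimum degree at least $3\ell-1-\mu\ge 3\ell-7$, and $d(v)\le 3\ell-4$ gives $3\ell-7\ge\frac{3\ell-7}{3\ell-4}d(v)$. Under either assumption one of the two inequalities is strict, and Theorem~\ref{thm:AES} applies with $q=\ell-1$.
\end{proof}

\begin{remark}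
Parts (b) and (c) use $\ell\ge4$, and (c) fails for $\ell=3$: the graph $W_3(\frac87,\frac{16}7)$ has $\nu=8$ and $\mu=\frac{40}7<6$, but $\omega=\frac87$. The bound (b) cannot be lowered to $3$: the complete $\ell$-partite graph with one class of weight $3+s$ and $\ell-1$ classes of weight $\frac{3\ell-4-s}{\ell-1}$ has $\mu<6$ whenever $0\le s<\frac1{\ell-2}$.
\end{remark}

A vertex with $c(v)\ge3$ is useful in two ways: its link is colorable by (d), and by \eqref{eq:link} its neighbors miss at most $6-c(v)\le 3$ of the link, which forces the color classes to be nearly balanced. The next proposition carries out the extension at such a vertex and describes the only obstruction. It is stated for $\ell\ge3$, always with $\nu=3\ell-1$, because Section~\ref{sec:AESeq} needs that range. In a copy of $C_5\vee K_{\ell-2}$ (as a subgraph) we write $z_1\dots z_5$ for the cycle and call the vertices $h_1,\dots,h_{\ell-2}$ of the clique \emph{hubs}.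

\begin{proposition}\label{prop:obstruction}
Let $\ell\ge3$ and let $G$ be a uniformly weighted $K_{\ell+1}$-free graph with $\nu=3\ell-1$, $\mu\le6$, $\omega\le1$ and $c(w)<4$ for all $w$. Suppose that some vertex $v$ with $c(v)\ge3$ has an $(\ell-1)$-colorable link. Then $G$ is $\ell$-colorable, or $\omega=1$ and $G$ contains $C_5\vee K_{\ell-2}$.
\end{proposition}

\begin{proof}
Write $c(v)=3+s$ with $0\le s<1$, so $d(v)=3\ell-4-s$, and let $V_1,\dots,V_{\ell-1}$ be the color classes of the link.

\emph{Sizes of the classes.} By \eqref{eq:link}, $\|M(x)\cap N(v)\|\le3-s$ for $x\in N(v)$. Since $V_j\subseteq M(x)$ for $x\in V_j$, the \emph{slack} $\sigma_j=3-s-\|V_j\|$ is nonnegative (also if $V_j$ is empty), and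
\begin{equation}\label{eq:slack}
\|M(x)\cap(N(v)\setminus V_j)\|\le\sigma_j\qquad\text{for } x\in V_j .
\end{equation}
For each $i$, since $\sum_{j\ne i}\|V_j\|=d(v)-\|V_i\|$,
\begin{equation}\label{eq:slacksum}
\sum_{j\ne i}\sigma_j=(\ell-2)(3-s)-(3\ell-4-s)+\|V_i\|=\|V_i\|-2-(\ell-3)s .
\end{equation}
The left side is nonnegative, so $\|V_i\|\ge2$ and Lemma~\ref{lem:extend} applies. Assume that $G$ is not $\ell$-colorable, let $u,w\in T_0\setminus\{v\}$ be adjacent, and put $p_i=\|M(u)\cap V_i\|$ and $q_i=\|M(w)\cap V_i\|$. Then $p_i,q_i\le\omega\le1$.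

\emph{A maximal clique.} Choose $I\subseteq\{1,\dots,\ell-1\}$ of maximum size such that there are pairwise adjacent vertices $x_j\in V_j\cap N(u)\cap N(w)$, $j\in I$. If $I$ were everything, $u$, $w$ and the $x_j$ would form a $K_{\ell+1}$. By maximality, no vertex of a class outside $I$ is adjacent to all of these vertices:
\begin{equation}\label{eq:blocked}
V_i\subseteq M(u)\cup M(w)\cup\bigcup_{j\in I}M(x_j)\qquad\text{for every } i\notin I.
\end{equation}
Fix $i\notin I$. Identity \eqref{eq:slacksum} says that the vertices $x_j$ together can miss at most $\|V_i\|-2$ of $V_i$, so $u$ and $w$ must account for the remaining $2$. Precisely, by \eqref{eq:blocked}, \eqref{eq:slack} and \eqref{eq:slacksum},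
\begin{align*}
\|V_i\|&\le p_i+q_i+\sum_{j\in I}\|M(x_j)\cap V_i\|\le p_i+q_i+\sum_{j\in I}\sigma_j\\
&\le p_i+q_i+\sum_{j\ne i}\sigma_j=p_i+q_i+\|V_i\|-2-(\ell-3)s\le\|V_i\| .
\end{align*}
Equality holds at every step. The last step gives $p_i=q_i=1$, and so $\omega=1$. The first shows that the sets $M(u)\cap V_i$, $M(w)\cap V_i$ and $M(x_j)\cap V_i$ ($j\in I$) are pairwise disjoint. The second gives $\|M(x_j)\cap V_i\|=\sigma_j$, so by \eqref{eq:slack} the vertex $x_j$ misses nothing in $N(v)\setminus(V_i\cup V_j)$. The third gives $\sigma_{k}=0$ for $k\notin I\cup\{i\}$.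

\emph{Only one class is blocked.} Suppose that $k\notin I\cup\{i\}$. No $x_j$ misses a vertex of $V_k$, so \eqref{eq:blocked} gives $\|V_k\|\le p_k+q_k\le2$. But $\sigma_k=0$ means $\|V_k\|=3-s>2$. Hence $I=\{1,\dots,\ell-1\}\setminus\{i\}$, and $|I|=\ell-2$.

\emph{The subgraph.} As in Example~\ref{ex:wheel}, pick $x'\in M(u)\cap V_i$ and $x\in M(w)\cap V_i$; both sets have weight $1$. By disjointness $x\neq x'$, $x$ is adjacent to $u$, $x'$ is adjacent to $w$, and both $x$ and $x'$ are adjacent to every $x_j$. So $v\,x\,u\,w\,x'$ is a $5$-cycle, and the $\ell-2$ pairwise adjacent vertices $x_j$ are adjacent to all five of its vertices.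
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:graph}(a) for $\ell\ge4$]
Here $\mu<6$. If $c(v)<3$ for all $v$, the minimum degree exceeds $3\ell-4$ and Theorem~\ref{thm:AES} with $q=\ell$ colors $G$. Otherwise some $v$ has $c(v)\ge3$. By Lemma~\ref{lem:large} its link is $(\ell-1)$-colorable, all $c(w)$ are at most $\frac72$, and $\omega<1$. Proposition~\ref{prop:obstruction} shows that $G$ is $\ell$-colorable.
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\section{Equality in the Andr\'asfai--Erd\H{o}s--S\'os theorem}\label{sec:AESeq}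

At the threshold two things can go wrong: a link may meet the bound of Theorem~\ref{thm:AES} with equality and fail to be $(\ell-1)$-colorable, or Proposition~\ref{prop:obstruction} may end in its second alternative. To treat the first event we need the graphs that are extremal for Theorem~\ref{thm:AES}. With total weight $3q-1$ that theorem says that $c<3$ everywhere forces a $q$-coloring. In $W_q(1,3)$ every vertex misses exactly $3$, namely $A_i\cup A_{i+2}\cup A_{i-2}$ or $B_j$; Lemma~\ref{lem:AESeq} shows that this is the only exception when $c\le3$. The second event will be reduced to the first by showing that a hub has $c=3$. Two simple facts serve both purposes.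

\begin{lemma}\label{lem:facts}
Let $\ell\ge3$ and let $G$ be a uniformly weighted $K_{\ell+1}$-free graph.
\begin{itemize}
\item[(a)] If the link of $v$ is $W_{\ell-1}(1,3)$ and $M(x)\subseteq N(v)$ for all $x\in N(v)$, then $G$ is the join of the link with the independent set $M(v)$.
\item[(b)] If $G$ contains $C_5\vee K_{\ell-2}$, then every vertex adjacent to all hubs lies in $M(z_i)$ for at least three indices $i$, and no hub has an $(\ell-1)$-colorable link.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Every vertex of $N(v)$ is adjacent to every vertex of $M(v)$. The link contains a $K_{\ell-1}$, which together with an edge inside $M(v)$ would form a $K_{\ell+1}$.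

(b) If $y$ is adjacent to all hubs and to $z_i$ and $z_{i+1}$, then $y,z_i,z_{i+1}$ and the hubs form a $K_{\ell+1}$. So $y$ has no two consecutive neighbors on the $5$-cycle, hence at most two neighbors on it. The link of a hub contains $C_5\vee K_{\ell-3}$, of chromatic number $\ell$.
\end{proof}

\begin{lemma}\label{lem:AESeq}
Let $\ell\ge2$ and let $G$ be a uniformly weighted $K_{\ell+1}$-free graph with $\nu=3\ell-1$ and $c(v)\le3$ for all $v$. If $G$ is not $\ell$-colorable, then $G\cong W_\ell(1,3)$.
\end{lemma}

\begin{proof}
We use induction on $\ell$.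

\emph{The case $\ell=2$.} Here $\nu=5$, all degrees are at least $2$, and $G$ is triangle-free and not bipartite. Let $C$ be a shortest odd cycle, of length $2k+1\ge5$. We claim that every vertex $y$ has at most two neighbors on $C$. For $y\in C$ this holds because a chord would split $C$ into two shorter cycles, one of them odd. If $y\notin C$ had three neighbors on $C$, they would split $C$ into three arcs, one of odd length $\lambda$. That arc and $y$ form an odd cycle of length $\lambda+2\ge2k+1$, so the other two arcs have total length at most $2$; each has length $1$ and forms a triangle with $y$. This proves the claim, and counting by weight gives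
\[
2(2k+1)\le\sum_{z\in C}d(z)\le2\cdot5 .
\]
So $k=2$, and every vertex has exactly two neighbors on $C=z_1\dots z_5$, which are not consecutive. Let $A_i$ be the set of vertices whose neighbors on $C$ are $z_{i-1}$ and $z_{i+1}$. The sets $A_i$ partition $V$, and $z_i\in A_i$. Two vertices in $A_i$, or one in $A_i$ and one in $A_{i+2}$, have the common neighbor $z_{i+1}$ and are not adjacent. Hence $2\le d(y)\le\|A_{i-1}\|+\|A_{i+1}\|$ for $y\in A_i$. The five right-hand sides add up to $10$, so each equals $2$ and every $y\in A_i$ is adjacent to all of $A_{i-1}\cup A_{i+1}$. Subtracting the equations for $i$ and $i+2$ gives $\|A_{i-1}\|=\|A_{i+3}\|$ for all $i$, so all five weights are equal to $1$.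

\emph{The case $\ell\ge3$.} From $c\le3$ we get $\mu\le6$. A clique with $k\le\ell-1$ vertices has a common neighborhood of weight at least $3\ell-1-3k\ge2$, so every edge $xy$ lies in an $\ell$-clique, and \eqref{eq:cover} gives
\[
3\ell-1\le c(x)+c(y)-\|M(x)\cap M(y)\|+3(\ell-2)\le 3\ell-\|M(x)\cap M(y)\|.
\]
Thus $\omega\le1$. By Theorem~\ref{thm:AES}, some vertex has $c=3$.

We claim that some vertex with $c=3$ has a link that is not $(\ell-1)$-colorable. If not, Proposition~\ref{prop:obstruction} gives a copy of $C_5\vee K_{\ell-2}$. By Lemma~\ref{lem:facts}(b) every vertex lies in some $M(h_j)$ or in at least three sets $M(z_i)$, so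
\[
3(3\ell-1)\le\sum_{j}3c(h_j)+\sum_ic(z_i)\le9(\ell-2)+15=3(3\ell-1).
\]
Equality forces $c(h_1)=3$, and the link of $h_1$ is not $(\ell-1)$-colorable by Lemma~\ref{lem:facts}(b), a contradiction.

Let $v$ be a vertex as in the claim. Its link has weight $3\ell-4=3(\ell-1)-1$, is $K_\ell$-free, and each of its vertices misses at most $3$ of it. By induction the link is $W_{\ell-1}(1,3)$, in which each vertex misses exactly $3$. So $\|M(x)\cap N(v)\|=3\ge c(x)$, and $M(x)\subseteq N(v)$ for all $x\in N(v)$. By Lemma~\ref{lem:facts}(a), $G$ is the join of $W_{\ell-1}(1,3)$ with an independent set of weight $3$, which is $W_\ell(1,3)$.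
\end{proof}

\section{The extremal graphs}\label{sec:equality}

We prove Proposition~\ref{prop:graph}(b), and with it Theorem~\ref{thm:equality}. Throughout, $G$ is not $\ell$-colorable.

\subsection*{The case $\ell\ge4$}

Let $\nu=3\ell-1$ and $\mu\le6$. The outline is that of Lemma~\ref{lem:AESeq}, but $c\le3$ is no longer available, and both steps must be rebuilt on $\mu\le6$.

\emph{Step 1: some vertex with $c=3$ has a link that is not $(\ell-1)$-colorable.} Suppose not. By Lemma~\ref{lem:large}(d), every vertex with $c\ge3$ then has an $(\ell-1)$-colorable link, and such a vertex exists by Theorem~\ref{thm:AES}. Lemma~\ref{lem:large}(b),(c) and Proposition~\ref{prop:obstruction} give a copy of $C_5\vee K_{\ell-2}$. Let $R=\bigcup_jM(h_j)$. The hubs form a clique with $\ell-2\ge2$ vertices, so $\|R\|=3(\ell-2)-\delta$ with $\delta\ge0$ by Lemma~\ref{lem:large}(a). The set $V\setminus R$ has weight $5+\delta$, and each of its vertices lies in at least three sets $M(z_i)$ by Lemma~\ref{lem:facts}(b). So some $i$ satisfies $\|M(z_i)\setminus R\|\ge\frac35(5+\delta)$. For each $j$ the pair $z_ih_j$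 is an edge, whence
\[
3+\tfrac35\delta\le\|M(z_i)\setminus R\|\le\|M(z_i)\setminus M(h_j)\|\le6-c(h_j),
\]
that is, $c(h_j)\le3-\frac35\delta$. Summing over $j$,
\[
3(\ell-2)-\delta=\|R\|\le\sum_jc(h_j)\le3(\ell-2)-\tfrac35(\ell-2)\delta .
\]
Since $\ell-2\ge2$, this gives $\delta\ge\frac65\delta$, so $\delta=0$. Then $c(h_j)\le3$ for all $j$ and $\sum_jc(h_j)\ge3(\ell-2)$, so $c(h_1)=3$. The link of $h_1$ is not $(\ell-1)$-colorable, a contradiction.

\emph{Step 2: identification of $G$.} Let $v$ be the vertex from Step 1. Its link has weight $3(\ell-1)-1$, is $K_\ell$-free, and by \eqref{eq:link} each of its vertices misses at most $6-3=3$ of it. By Lemma~\ref{lem:AESeq} the link is $W_{\ell-1}(1,3)$; as $\ell-1\ge3$, it has a class $B_1$. Let $x\in N(v)$. Choose $y\in B_1$ if $x\in\bigcup_iA_i$, and $y\in A_1$ if $x\in\bigcup_jB_j$. Then $xy$ is an edge, and $M(x)\cap N(v)$ and $M(y)\cap N(v)$ are disjoint sets of weight $3$, one being a union of three classes $A_i$ and the other a class $B_j$. They exhaust the bound $\|M(x)\cup M(y)\|\le6$, so $M(x)\subseteq N(v)$. By Lemma~\ref{lem:facts}(a)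 and $c(v)=3$ we obtain $G\cong W_\ell(1,3)$.

\subsection*{The case $\ell=3$}

Let $\nu=7$ and $\mu\le5$. Suppose first that the link of some $v$ is not bipartite. By Lemma~\ref{lem:three}(c), $c(v)=2$ and $M(x)\subseteq N(v)$ for all $x\in N(v)$. The link has weight $5$, is triangle-free, and has minimum degree at least $2$, so by Lemma~\ref{lem:AESeq} with $\ell=2$ it is $W_2(1,3)$, the blow-up of $C_5$ with classes of weight $1$. By Lemma~\ref{lem:facts}(a), $G\cong W_3(1,2)$.

It remains to show that not all links can be bipartite. Suppose they are. Fix $v$ and a bipartition $V_1,V_2$ of its link. By Lemmas~\ref{lem:three} and~\ref{lem:extend} there are adjacent $u,w\in T_0\setminus\{v\}$, and $p_i=\|M(u)\cap V_i\|\le1$, $q_i=\|M(w)\cap V_i\|\le1$. Let $Y_i=V_i\cap N(u)\cap N(w)$. There is no edge between $Y_1$ and $Y_2$, since it would form a $K_4$ with $u$ and $w$. Call $i$ \emph{tight} if $p_i=q_i=1$ and the sets $M(u)\cap V_i$ and $M(w)\cap V_i$ are disjoint. This holds as soon as $\|V_i\setminus Y_i\|\ge2$, because $V_i\setminus Y_i$ is the union of these two sets. Lemma~\ref{lem:three}(d)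 yields two rules.
\begin{itemize}
\item If $Y_i=\emptyset$, then $2\le\|V_i\|\le p_i+q_i\le2$; so $i$ is tight and $\|V_i\|=2$.
\item If $Y_i\ne\emptyset$, take $x\in Y_i$. Then $N(x)\cap V_{3-i}$ has weight at least $2$ and avoids $Y_{3-i}$; so $3-i$ is tight.
\end{itemize}

Suppose that exactly one of the two sets is empty, say $Y_1=\emptyset\ne Y_2$; this is the situation of Example~\ref{ex:wheel}. Then $1$ is tight and $\|V_1\|=2$, so every vertex of $V_2$ is adjacent to all of $V_1$ by Lemma~\ref{lem:three}(d). Pick $x'\in M(u)\cap V_1$, $x\in M(w)\cap V_1$ and $y\in Y_2$. By tightness $xu$ and $x'w$ are edges, so $v\,x\,u\,w\,x'$ is a $5$-cycle, and $y$ is adjacent to all its vertices. The link of $y$ is not bipartite, a contradiction.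

Hence $Y_1,Y_2$ are both empty or both nonempty, and in either case both indices are tight. Now $u$ and $w$ miss so much of $N(v)$ that the bound $c\le3$ leaves too little room in $M(v)$. The vertex $u\in T_0$ has a neighbor $x\in V_1$, and Lemma~\ref{lem:three}(b) gives $1=p_1\le\|M(u)\cap M(x)\|\le c(u)-2$. So $c(u)=3$, and the same argument with $q_1$ gives $c(w)=3$. Consequently
\[
\|M(u)\cap M(v)\|=3-p_1-p_2=1,\qquad \|M(u)\cap M(w)\|\ge c(u)+c(w)-\mu\ge1 .
\]
By tightness $M(u)\cap M(w)$ does not meet $N(v)$, so $M(u)\cap M(w)\subseteq M(u)\cap M(v)$, and comparing weights shows that the two sets are equal. But $u\in M(u)\cap M(v)$, so $u\in M(w)$, although $u$ and $w$ are adjacent. This contradiction completes the proof of Proposition~\ref{prop:graph}(b). \qed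

\section{The exact threshold for $\ell=3$}\label{sec:exact}

\begin{proof}[Proof of Corollary~\ref{cor:exact}]
By Theorem~\ref{thm:main}, a $\mathcal{K}_4^3$-free $3$-graph that is not $3$-partite has $\delta_2^{+}\le2n/7$, and $\delta_2^{+}$ is an integer. For the lower bound we round the class sizes of $W_3(a,2a)$; sizes now count vertices. Put $b=\lfloor2n/7\rfloor\ge1$ and $m=n-b$. Then $m\ge5n/7>4$, so $m=5q+\rho$ with $q\ge1$ and $0\le\rho\le4$. Take classes $A_1,\dots,A_5$ of sizes $a_1=\dots=a_\rho=q+1$ and $a_{\rho+1}=\dots=a_5=q$, and a class $B_1$ of size $b$, joined as in $W_3$. This graph is $K_4$-free and $4$-chromatic. An edge of type $AA$ lies in $b$ triangles, and an edge between $A_i$ and $B_1$ lies in $a_{i-1}+a_{i+1}$ triangles.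

We have $\lfloor2m/5\rfloor=2q+\lfloor2\rho/5\rfloor$. For $\rho\le2$ this is $2q\le a_{i-1}+a_{i+1}$. For $\rho\in\{3,4\}$ it is $2q+1$; the classes of size $q$ are among the consecutive classes $A_4,A_5$, so $A_{i-1}$ and $A_{i+1}$ do not both have size $q$, and $a_{i-1}+a_{i+1}\ge 2q+1$. In all cases $a_{i-1}+a_{i+1}\ge\lfloor2m/5\rfloor\ge\lfloor2n/7\rfloor=b$, since $m\ge5n/7$. So the graph is the shadow of its $3$-graph of triangles, which by (S1) and (S2) is $\mathcal{K}_4^3$-free and not $3$-partite, and which has $\delta_2^{+}=b$.
\end{proof}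

\begin{thebibliography}{9}

\bibitem{AES}
Andr\'asfai, Erd\H{o}s and S\'os, Discrete Math. 8 (1974).

\bibitem{HLYZZ}
Jianfeng Hou, Heng Li, Caihong Yang, Qinghou Zeng, Yixiao Zhang, \emph{Two stability theorems for $\mathcal{K}_{\ell+1}^{r}$-saturated hypergraphs}, arXiv:2211.02838 (2022).

\end{thebibliography}
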